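# A nine-atom relation algebra with dense, transitive, antisymmetric atoms and no representation

## 1. The theorem and what it says

Let $\mathcal K$ be the class of finite integral relation algebras in which every diversity atom is dense, transitive and distinct from its converse. Every word of this sentence is defined in Section 2. In symbols the condition on the diversity atoms is $a;a=a\ne a^\smile$. The *type* of a diversity atom $a$ is the pair $\{a,a^\smile\}$. Throughout, $D$ is the set of diversity atoms of the algebra at hand.

**Theorem 1.** For every $n\ge 4$ there are a commutative and a non-commutative algebra in $\mathcal K$, each with exactly $n$ types of diversity atoms, which are not representable. Moreover, no injective map from such an algebra into binary relations preserves $\cdot$ (as intersection), $;$ and ${}^\smile$. In these algebras $u;u^\smile=1$ for all $u\in D$.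

The theorem answers a question from Richard L. Kramer and Roger D. Maddux, "Relation algebras of Sugihara, Belnap, Meyer, and Church", arXiv:1901.01555 (2019): if a relation algebra is finite, integral, possibly commutative, and every one of its diversity atoms is dense and transitive and distinct from its converse, must that algebra be representable? Here "possibly commutative" means that the algebra may or may not be commutative. The answer is no in both cases, and $n=4$ gives counterexamples with nine atoms: $1'$ and four converse pairs.

In plain words: we are given a finite multiplication table which claims to describe finitely many binary relations on some set. The table says that each relation other than equality behaves like a dense strict order: composing it with itself gives it back, and it differs from its converse. All the algebraic laws of composition, converse and Boolean operations in the axioms of Section 2 hold. Is there a set carrying such relations? With four types the answer can be negative, and the failure is already visible with intersection, composition and converse alone.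

Two positive results show where four comes from. A *cycle* is a triple $(u,v,w)$ of atoms with $w\le u;v$.

**Theorem 2.** Let $\mathfrak A\in\mathcal K$ satisfy $u;u^\smile=1$ for all $u\in D$. If $\mathfrak A$ has at most three types, or if no cycle of $\mathfrak A$ involves three distinct types, then $\mathfrak A$ is representable.

So 4 is the least number of types of a counterexample with $u;u^\smile=1$ for all $u\in D$.

**Theorem 3.** Every $\mathfrak A\in\mathcal K$ with at most two types is representable.

We do not settle whether an algebra in $\mathcal K$ with exactly three types and some $u;u^\smile\ne1$ can be non-representable.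

## 2. Relation algebras, their atoms, and the order of the rationals

**Definition.** A *relation algebra* is an algebra $\mathfrak A=\langle A,+,-,;,{}^\smile,1'\rangle$ such that $\langle A,+,-\rangle$ is a Boolean algebra, $;$ is associative with identity element $1'$, and
$$x^{\smile\smile}=x,\quad (x+y)^\smile=x^\smile+y^\smile,\quad (x;y)^\smile=y^\smile;x^\smile,\quad (x+y);z=x;z+y;z,\quad x^\smile;-(x;y)\le -y .$$
We write $x\cdot y$ for the Boolean meet, $0,1$ for the bounds, and $0'=-1'$. The algebra is *integral* if $1'$ is an atom, and *commutative* if $x;y=y;x$ always. A *diversity atom* is an atom $a\le 0'$. An atom $a$ is *dense* if $a\le a;a$ and *transitive* if $a;a\le a$.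

**Definition.** A *proper relation algebra* consists of binary relations on a set $U$ contained in an equivalence relation $E\subseteq U\times U$. It is closed under union, complement relative to $E$, composition $R|S$ and converse, and it contains the identity relation on $U$; these set-theoretic operations are its operations. A relation algebra is *representable* if it is isomorphic to a proper relation algebra.

**Example (integral or not).** All binary relations on $\{1,2\}$ form a proper relation algebra in which $1'=\{(1,1)\}\cup\{(2,2)\}$ is the join of two atoms. It is not integral.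

**Example (one type).** On $\mathbb Q$ take the eight unions of $=,<,>$. Composition gives $<|<\;=\;<$ (transitivity gives $\subseteq$, density of $\mathbb Q$ gives $\supseteq$), and $<|>\;=\;>|<\;=\mathbb Q^2$, because any two rationals have a common strict upper bound and a common strict lower bound. So this is an integral proper relation algebra, and its diversity atoms $<,>$ are dense, transitive and distinct from their converses. It belongs to $\mathcal K$ and has one type.

We need a few elementary consequences of the axioms.

**(i)** *The operation $;$ is additive, hence monotone, in both arguments.* For the left argument this is an axiom. The right argument follows by taking converses.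

**(ii)** *$x;0=0=0;x$.* Put $y=1$ in the last axiom: $x^\smile;-(x;1)\le 0$, so by monotonicity $x^\smile;0=0$ for every $x$. As $x$ is arbitrary, $x;0=0$. Converse is an order automorphism of the Boolean algebra, since it is additive and its own inverse. So $0^\smile=0$, and taking converses gives $0;x=0$.

**(iii)** *Converse permutes the atoms, and $1'^\smile=1'$.* The first claim holds since converse is an order automorphism. For the second, take converses in $1'^\smile=1';1'^\smile$: the left side becomes $1'$ and the right side becomes $1'^{\smile\smile};1'^\smile=1';1'^\smile=1'^\smile$.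

**(iv)** *Peircean law: for atoms, $w\le u;v$ implies $v\le u^\smile;w$ and $u\le w;v^\smile$.* If $v\not\le u^\smile;w$, then $v\le -(u^\smile;w)$, since $v$ is an atom. So $u;v\le u;-(u^\smile;w)\le -w$ by the last axiom with $x=u^\smile$, $y=w$. This contradicts $0\ne w\le u;v$. For the second claim, $w^\smile\le v^\smile;u^\smile$, so by the first claim $u^\smile\le v;w^\smile$. Take converses.

**(v)** *If $\mathfrak A$ is integral and $u,v$ are atoms, then $1'\le u;u^\smile$ and $u;v\ne0$.* Apply the second half of (iv) to $u\le 1';u$ to get $1'\le u;u^\smile$. The same for $u^\smile$ gives $1'\le u^\smile;u$. If $u;v=0$, then $0=u^\smile;(u;v)=(u^\smile;u);v\ge 1';v=v$, a contradiction.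

By (v), a transitive diversity atom $a$ of an integral algebra is automatically different from $a^\smile$: otherwise $1'\le a;a^\smile=a;a\le a\le 0'$.

## 3. A finite integral relation algebra is a list of triangles

In a finite relation algebra we identify an element with the set of atoms below it and write $c\in a;b$ for $c\le a;b$. By (i) and (ii), products of arbitrary elements are determined by products of atoms, so by the list $C$ of all triples $(u,v,w)$ of atoms with $w\in u;v$. Picture such a triple as a triangle: arrows $x\to y$, $y\to z$, $x\to z$ labelled $u,v,w$. Reversing an arrow replaces its label by the converse.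

Conversely, start with a finite set $At$ with an involution ${}^\smile$, an element $1'=1'^\smile$ and a set $C\subseteq At^3$. For $X,Y\subseteq At$ let $X;Y=\{w:\exists u\in X,\,v\in Y,\ (u,v,w)\in C\}$ and let $X^\smile$ be the image of $X$. Consider three conditions.

* (a) $(1',u,w)\in C\iff u=w\iff(u,1',w)\in C$.
* (b) $C$ is closed under $f(u,v,w)=(u^\smile,w,v)$ and $g(u,v,w)=(w,v^\smile,u)$.
* (c) If $e\in p_1;q_1$ and $e\in p_2;q_2$, then $(p_1^\smile;p_2)\cap(q_1;q_2^\smile)\ne\emptyset$.

In the picture, $f$ exchanges the names $x,y$ and $g$ exchanges $y,z$. So the closure of a triple under $f,g$, its *orbit*, is the same triangle read in six ways: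
$$(u,v,w),\ (u^\smile,w,v),\ (w,v^\smile,u),\ (v^\smile,u^\smile,w^\smile),\ (v,w^\smile,u^\smile),\ (w^\smile,u,v^\smile).\tag{1}$$
These are the triple itself, its images under $f$ and $g$, and then $fgf=gfg$, $gf$ (first $f$, then $g$) and $fg$. Condition (c) is a statement about four points: if two triangles stand on the same edge $e$ from $x$ to $z$, with apexes $y_1,y_2$, then some label for $y_1\to y_2$ fits the triangle through $x$ and also the triangle through $z$.

**Example.** In the algebra of $\mathbb Q$, write $a$ for $<$. The orbit of $(a,a,a)$ is $(a,a,a)$, $(a^\smile,a,a)$, $(a,a^\smile,a)$, $(a^\smile,a^\smile,a^\smile)$, $(a,a^\smile,a^\smile)$, $(a^\smile,a,a^\smile)$. These are all triples of diversity atoms except $(a,a,a^\smile)$ and $(a^\smile,a^\smile,a)$, in accordance with the products computed above.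

**Lemma 1.** If (a)–(c) hold, the algebra of all subsets of $At$ is a relation algebra with identity $\{1'\}$. Conversely, in every finite integral relation algebra, $C=\{(u,v,w):w\le u;v\}$ satisfies (a)–(c).

*Proof.* Assume (a)–(c). Additivity and $x^{\smile\smile}=x$ are clear, and the identity law is (a).

*Converse of a product.* By (1), $(u,v,w)\in C$ implies $(v^\smile,u^\smile,w^\smile)\in C$, so $(x;y)^\smile\subseteq y^\smile;x^\smile$. Applying this to $y^\smile,x^\smile$ gives $(y^\smile;x^\smile)^\smile\subseteq x;y$, and taking converses gives the reverse inclusion.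

*The last axiom.* Let $b\in x^\smile;-(x;y)$. Then $(a^\smile,c,b)\in C$ with $a\in x$ and $c\notin x;y$. By $f$, $(a,b,c)\in C$. If $b$ were in $y$, then $c\in x;y$. So $b\in -y$.

*Associativity.* Let $d\in(a;b);c$ for atoms $a,b,c$, say $(a,b,e),(e,c,d)\in C$. Then $e\in a;b$, and by $g$ also $e\in d;c^\smile$. By (c) there is $h\in(a^\smile;d)\cap(b;c)$. Applying $f$ to $(a^\smile,d,h)$ gives $(a,h,d)\in C$, so $d\in a;(b;c)$. Hence $(x;y);z\subseteq x;(y;z)$ for all $x,y,z$. Apply this to $z^\smile,y^\smile,x^\smile$ to get $(z^\smile;y^\smile);x^\smile\subseteq z^\smile;(y^\smile;x^\smile)$. Its converse is $x;(y;z)\subseteq(x;y);z$.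

Now let $C$ come from a finite integral relation algebra. Condition (a) holds because $1'$ is an atom and the identity, and (b) is (iv). For (c), let $e\in p_1;q_1$ and $e\in p_2;q_2$. By $g$, $p_2\in e;q_2^\smile$, so $p_2\in(p_1;q_1);q_2^\smile=p_1;(q_1;q_2^\smile)$. So there is $h\in q_1;q_2^\smile$ with $p_2\in p_1;h$, and by $f$, $h\in p_1^\smile;p_2$. $\square$

**No type and one type, by hand.** With $D=\emptyset$ the only atom is $1'$, and the algebra is represented on one point. If $D=\{a,a^\smile\}$, then $a;a=a$ and $a^\smile;a^\smile=a^\smile$. The orbit of $(a,a,a)$ computed above puts $a$ and $a^\smile$ into both $a;a^\smile$ and $a^\smile;a$, and by (v) $1'$ is there too. So $a;a^\smile=a^\smile;a=1$, the whole table is forced, and the algebra is the algebra of $\mathbb Q$. It is representable.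

## 4. The shape of the table when $u;u^\smile=1$

With two or more types the table is no longer forced. The next lemma says what freedom is left. Let
$$\mathrm{Id}=\{(1',u,u),(u,1',u),(u,u^\smile,1'):u\in At\},\qquad N=\{(u,v,w)\in D^3: v=u^\smile\text{ or }w=u\text{ or }w=v\}.$$

**Lemma 2.** Let $\mathfrak A\in\mathcal K$ and let $C$ be its set of cycles.

1. If $(u,v,w)\in C\cap D^3$ has two entries of the same type, then $(u,v,w)\in N$.
2. If $u;u^\smile=1$ for all $u\in D$, then $C=\mathrm{Id}\cup N\cup T$, where $T$ is the set of cycles in $D^3$ with three distinct types.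

*Proof.* 1. Suppose $(u,v,w)\notin N$, so $v\ne u^\smile$ and $w\ne u,v$. Since two entries have the same type, $v=u$ or $w=u^\smile$ or $w=v^\smile$. If $v=u$, then $w\in u;u=u$, a contradiction. If $w=u^\smile$, then $f$ gives $v\in u^\smile;w=u^\smile;u^\smile=u^\smile$, a contradiction. If $w=v^\smile$, then $g$ gives $u\in w;v^\smile=v^\smile;v^\smile=v^\smile$, so $v=u^\smile$, a contradiction.

2. By (a) and (b), the cycles with an entry $1'$ are exactly those in $\mathrm{Id}$. By part 1, a cycle in $D^3$ is in $N$ or in $T$. It remains to see $N\subseteq C$. By hypothesis $(u,u^\smile,w)\in C$ for all $u,w\in D$. Applying $f$ gives all triples $(u^\smile,w,u^\smile)$, and applying $g$ gives all triples $(w,u,u)$. These are the three kinds of triples in $N$. $\square$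

So the data are a set $T$ of triangles with three distinct types. If $T=\emptyset$, the products are $u;u=u$, $u;u^\smile=1$, and $u;v=\{u,v\}$ for $v\notin\{u,u^\smile\}$. Instead of guessing a set that realizes this table, we build one point by point.

## 5. Networks, and demands met by cones and copies

**Definition.** A *network* is a finite non-empty set $V$ with $\lambda:V^2\to At$ such that $\lambda(x,y)=1'$ iff $x=y$, $\lambda(y,x)=\lambda(x,y)^\smile$, and $\lambda(x,z)\in\lambda(x,y);\lambda(y,z)$ for all $x,y,z$.

If two of $x,y,z$ coincide, the last condition is automatic from $\mathrm{Id}\subseteq C$. For three distinct points, the six arrangements give the six triples of one orbit (1), so by (b) it is enough to check one arrangement. For example, points of $\mathbb Q$ with $\lambda(x,y)\in\{=,<,>\}$ form a network for the one-type algebra.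

A *demand* is given by $x,z\in V$ (possibly equal) and $u,v\in D$ with $\lambda(x,z)\in u;v$. A representation must contain a point $w$ with $\lambda(x,w)=u$ and $\lambda(w,z)=v$.

**Lemma 3.** Let $\mathfrak A$ be a finite integral relation algebra such that

(E) for every network and all $x,z\in V$, $u,v\in D$ with $\lambda(x,z)\in u;v$, the network can be extended by one point $w$ with $\lambda(x,w)=u$, $\lambda(w,z)=v$.

Then $\mathfrak A$ is representable.

*Proof.* Start with a one-point network $V_0$. Given $V_k$, treat its finitely many demands one after another by (E), and call the result $V_{k+1}$. Labels never change, so a demand stays a demand after other points have been added. Let $(V,\lambda)$ be the union. For all atoms $u,v$ and all $x,z\in V$,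
$$\lambda(x,z)\in u;v\iff\exists w\in V\ \big(\lambda(x,w)=u,\ \lambda(w,z)=v\big).$$
Here $\Leftarrow$ is the network condition. For $u,v\in D$, $\Rightarrow$ holds because the demand appears in some $V_k$ and is met in $V_{k+1}$. If $u=1'$, take $w=x$; if $v=1'$, take $w=z$. Every atom is a label: $1'=\lambda(x,x)$, and for $u\in D$ the demand $1'=\lambda(x,x)\in u;u^\smile$ produces a $w$ with $\lambda(x,w)=u$. So $X\mapsto\{(x,y):\lambda(x,y)\in X\}$ is injective. It turns union and complement into union and complement relative to $E=V^2$, sends $1'$ to equality, and preserves converse and, by the displayed equivalence, composition. $\square$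

In all extensions below, labels out of the new point $w$ determine those into $w$ by converse, $\lambda(w,w)=1'$, and only triangles containing $w$ need to be checked.

**Step 1 (demands not from $T$).** *This step shows that, when $u;u^\smile=1$ for all $u\in D$, every demand with $(u,v,\lambda(x,z))\notin T$ can be met.* Let $e=\lambda(x,z)\in u;v$ with $u,v\in D$. If $v\ne u^\smile$, then $e\ne1'$, so $x\neq z$ and $(u,v,e)\in N\cup T$. As it is not in $T$, $e\in\{u,v\}$. So there are three cases.

* (i) $v=u^\smile$. Put $w$ on top of a cone: $\lambda(y,w)=u$ for all $y\in V$. The triangle $y,w,y'$ needs $\lambda(y,y')\in u;u^\smile=1$, which holds. Also $\lambda(w,z)=u^\smile=v$.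
* (ii) $v\ne u^\smile$, $e=u$. Let $w$ be a copy of $z$: $\lambda(w,y)=\lambda(z,y)$ for $y\ne z$, and $\lambda(w,z)=v$. Then $\lambda(x,w)=\lambda(x,z)=u$. For $y\ne z$ and $d=\lambda(z,y)$, the triangle $w,y,z$ needs $v\in d;d^\smile=1$. A triangle $w,y,y'$ with $y,y'\neq z$ is a copy of $z,y,y'$.
* (iii) $v\ne u^\smile$, $e=v$. Let $w$ be a copy of $x$: $\lambda(w,y)=\lambda(x,y)$ for $y\ne x$, and $\lambda(x,w)=u$. Then $\lambda(w,z)=\lambda(x,z)=v$. For $y\ne x$ and $d=\lambda(x,y)$, the triangle $x,y,w$ needs $u\in d;d^\smile=1$. The other triangles are copies.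

**Step 2 (no cycle with three distinct types).** *This step proves the second alternative of Theorem 2.* If $T=\emptyset$, Step 1 covers all demands, so (E) holds and $\mathfrak A$ is representable by Lemma 3, for any number of types. In particular this covers algebras with at most two types and $u;u^\smile=1$ for all $u\in D$.

## 6. Three apexes over one edge

The natural next move is to extend this to demands from $T$. Now $(u,v,e)$ has three distinct types. A copy of $z$ would give $\lambda(x,w)=e\ne u$, and a copy of $x$ would give $\lambda(w,z)=e\neq v$. A cone gives $v=u^\smile$. One could mix, putting $\lambda(y,w)=u$ for some $y$ and $\lambda(w,y)=v$ for the others. In Section 9 this works for three types. Here is how it can break down with four.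

Suppose an algebra as in Lemma 2, part 2, has four types represented by $p,q,r,c$, and that $T$ is the union of the orbits of
$$(p,q,c),\quad(q,r,c),\quad(r,p,c).$$
By (1), the triples of $T$ whose first two entries have types among those of $p,q,r$ are $(p,q,c)$, $(q,r,c)$, $(r,p,c)$ and $(q^\smile,p^\smile,c^\smile)$, $(r^\smile,q^\smile,c^\smile)$, $(p^\smile,r^\smile,c^\smile)$. So "mixed" products are small: $u^\smile;v=\{u^\smile,v\}$ and $u;v^\smile=\{u,v^\smile\}$ for distinct $u,v\in\{p,q,r\}$.

Take two points $x,z$ with $\lambda(x,z)=c$. There are three demands, asking for $y_1,y_2,y_3$ with labels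
$$x\xrightarrow{p}y_1\xrightarrow{q}z,\qquad x\xrightarrow{q}y_2\xrightarrow{r}z,\qquad x\xrightarrow{r}y_3\xrightarrow{p}z .$$
Each of them can be met. Any two can be met together, but in one way only, since the label between two apexes must fit through $x$ and through $z$:
$$\lambda(y_1,y_2)\in (p^\smile;q)\cap(q;r^\smile)=\{p^\smile,q\}\cap\{q,r^\smile\}=\{q\},$$
$$\lambda(y_1,y_3)\in (p^\smile;r)\cap(q;p^\smile)=\{p^\smile,r\}\cap\{q,p^\smile\}=\{p^\smile\},$$
$$\lambda(y_3,y_2)\in (r^\smile;q)\cap(p;r^\smile)=\{r^\smile,q\}\cap\{p,r^\smile\}=\{r^\smile\}.$$
The three forced labels must form a triangle $y_1,y_3,y_2$, so we would need $q\in p^\smile;r^\smile$. But $p^\smile;r^\smile=\{p^\smile,r^\smile,c^\smile\}$. So the network on $x,z,y_1,y_2$ cannot be extended by $y_3$, and (E) fails.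

This is more than the failure of one construction. In a representation every pair in the relation $c$ has all three apexes, and the contradiction arises there too. So such an algebra is not representable, *provided it exists*. By Lemma 1, existence means condition (c), and (c) only ever compares two apexes over an edge, so four points. The contradiction uses five points. Over the edge $c$ the three pairs $\{p,q\},\{q,r\},\{r,p\}$ meet pairwise but have no common member. We shall see that pairwise meeting is all that (c) asks for.

**Remark (the cyclic order matters).** Replace $(r,p,c)$ by $(p,r,c)$, so that $x\xrightarrow{p}y_3\xrightarrow{r}z$. Then $\lambda(y_1,y_3)$ is confined only to $(p^\smile;p)\cap(q;r^\smile)=\{q,r^\smile\}$, and $\lambda(y_3,y_2)$ to $(p^\smile;q)\cap(r;r^\smile)=\{p^\smile,q\}$. The choice $\lambda(y_1,y_3)=\lambda(y_3,y_2)=\lambda(y_1,y_2)=q$ is consistent because $q\in q;q$. In the cyclic arrangement no label occurs twice in the same position, and all choices disappear.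

## 7. Pairwise meeting pairs give associativity

Let $At=\{1'\}\cup D$ be finite with ${}^\smile$ fixed-point-free on $D$ and $1'^\smile=1'$. Let $T\subseteq D^3$ be closed under $f,g$ and consist of triples of three distinct types, and let $C_T=\mathrm{Id}\cup N\cup T$.

Both $\mathrm{Id}$ and $N$ are closed under $f,g$. For $\mathrm{Id}$: $f$ fixes $(1',u,u)$ and exchanges $(u,1',u)$ with $(u^\smile,u,1')$; $g$ fixes $(u,1',u)$ and exchanges $(1',u,u)$ with $(u,u^\smile,1')$. For $N$: the map $f$ exchanges the alternatives $v=u^\smile$ and $w=u$ and preserves $w=v$, while $g$ exchanges $v=u^\smile$ and $w=v$ and preserves $w=u$. Reading off the products, for $u,v\in D$: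
$$u;u=u,\qquad u;u^\smile=1,\qquad u;v=\{u,v\}\cup\{w:(u,v,w)\in T\}\ \text{ if } v\notin\{u,u^\smile\}.\tag{2}$$

**Lemma 4.** Suppose

(I) whenever $(p_1,q_1,e),(p_2,q_2,e)\in T$, then $\{p_1,q_1\}\cap\{p_2,q_2\}\ne\emptyset$.

Then $C_T$ defines a relation algebra $\mathfrak A_T$, and $\mathfrak A_T\in\mathcal K$.

*Proof.* Conditions (a) and (b) hold by construction. For (c), let $e\in p_1;q_1$ and $e\in p_2;q_2$. We look for an element of $(p_1^\smile;p_2)\cap(q_1;q_2^\smile)$. Exchanging the indices $1,2$ replaces this set by its converse, so the two indices play symmetric roles. By (2) and (a), all products of atoms are non-empty. We use constantly that for $s,t\in D$ with $t\neq s^\smile$ both $s$ and $t$ lie in $s;t$, and that $s;s^\smile=1$; so $s,t\in s;t$ for all $s,t\in D$.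

**Step 1 (some atom is $1'$).** *This disposes of the degenerate triangles.* If $p_1=1'$, then $q_1=e$. Here $p_2\in 1';p_2=p_1^\smile;p_2$, and $g$ applied to $(p_2,q_2,e)$ gives $p_2\in e;q_2^\smile=q_1;q_2^\smile$. If $q_1=1'$, then $p_1=e$. Here $q_2^\smile\in q_1;q_2^\smile$, and the last triple of (1) for $(p_2,q_2,e)$ gives $q_2^\smile\in e^\smile;p_2=p_1^\smile;p_2$. The cases $p_2=1'$ and $q_2=1'$ are symmetric. If $e=1'$, then $q_i=p_i^\smile$ and both products are the non-empty set $p_1^\smile;p_2$.

From now on all five atoms are in $D$.

**Step 2 (the two pairs meet).** *This shows that a common member always yields a common label.*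

* $p_1=p_2$: $p_1^\smile;p_2=1$ and $q_1;q_2^\smile$ is non-empty.
* $q_1=q_2$: $q_1;q_2^\smile=1$ and $p_1^\smile;p_2$ is non-empty.
* $p_1=q_2$: $p_1^\smile\in p_1^\smile;p_2$, and $p_1^\smile=q_2^\smile\in q_1;q_2^\smile$.
* $q_1=p_2$: $p_2\in p_1^\smile;p_2$, and $p_2=q_1\in q_1;q_2^\smile$.

So assume $\{p_1,q_1\}\cap\{p_2,q_2\}=\emptyset$.

**Step 3 (disjoint pairs).** *This shows that disjoint pairs cause no trouble unless both triangles are in $T$, which (I) forbids.* If $q_1=p_1^\smile$, then $p_1^\smile\in p_1^\smile;p_2$ and $p_1^\smile=q_1\in q_1;q_2^\smile$. The case $q_2=p_2^\smile$ is symmetric. Otherwise each triple $(p_i,q_i,e)$ is in $T$ or has $e\in\{p_i,q_i\}$. By disjointness $e\in\{p_i,q_i\}$ does not hold for both $i$, and by (I) not both triples are in $T$. By symmetry we may assume $e\in\{p_1,q_1\}$ and $(p_2,q_2,e)\in T$.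

* If $e=p_1$: by (1), $q_2^\smile\in e^\smile;p_2=p_1^\smile;p_2$, and $q_2^\smile\in q_1;q_2^\smile$.
* If $e=q_1$: by $g$, $p_2\in e;q_2^\smile=q_1;q_2^\smile$, and $p_2\in p_1^\smile;p_2$.

So (c) holds, and Lemma 1 gives a relation algebra. It is finite, $\{1'\}$ is an atom, and by (2) $u;u=u\ne u^\smile$ for $u\in D$. So $\mathfrak A_T\in\mathcal K$. $\square$

## 8. The algebras $\mathfrak A$ and $\mathfrak B$: proof of Theorem 1

Let $n\ge4$ and let $D$ have $n$ types, four of them represented by $p,q,r,c$. Let $T_A$ be the union of the orbits of $(p,q,c)$, $(q,r,c)$, $(r,p,c)$. These are the rows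
$$\begin{aligned}
&(p,q,c),\ (p^\smile,c,q),\ (c,q^\smile,p),\ (q^\smile,p^\smile,c^\smile),\ (q,c^\smile,p^\smile),\ (c^\smile,p,q^\smile);\\
&(q,r,c),\ (q^\smile,c,r),\ (c,r^\smile,q),\ (r^\smile,q^\smile,c^\smile),\ (r,c^\smile,q^\smile),\ (c^\smile,q,r^\smile);\\
&(r,p,c),\ (r^\smile,c,p),\ (c,p^\smile,r),\ (p^\smile,r^\smile,c^\smile),\ (p,c^\smile,r^\smile),\ (c^\smile,r,p^\smile).
\end{aligned}$$
Let $T_B=T_A\cup\{(v,u,w):(u,v,w)\in T_A\}$. Swapping the first two entries in the six triples (1) gives $(v,u,w)$, $(w,u^\smile,v)$, $(v^\smile,w,u)$, $(u^\smile,v^\smile,w^\smile)$, $(w^\smile,v,u^\smile)$, $(u,w^\smile,v^\smile)$, which is exactly the orbit of $(v,u,w)$. So $T_B$ is also closed under $f,g$. Both sets consist of triples of three distinct types.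

**Step 1 (existence).** *This step verifies (I), so that the algebras exist.* For each $e\in D$ list the unordered pairs $\{u,v\}$ with $(u,v,e)\in T_A$. The list for $T_B$ is the same.

* $e=c$: $\{p,q\},\{q,r\},\{r,p\}$.
* $e=p$: $\{c,q^\smile\},\{r^\smile,c\}$.
* $e=q$: $\{p^\smile,c\},\{c,r^\smile\}$.
* $e=r$: $\{q^\smile,c\},\{c,p^\smile\}$.
* $e=c^\smile,p^\smile,q^\smile,r^\smile$: the converses of these pairs.
* All other $e$: none.

In each list any two pairs meet. By Lemma 4, $\mathfrak A=\mathfrak A_{T_A}$ and $\mathfrak B=\mathfrak A_{T_B}$ are in $\mathcal K$. They have $n$ types, and $u;u^\smile=1$ for all $u\in D$ by (2).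

**Step 2 (commutativity).** *This step separates the two algebras.* $\mathrm{Id}$, $N$ and $T_B$ are invariant under swapping the first two entries, so $\mathfrak B$ is commutative. In $\mathfrak A$ we have $p;q=\{p,q,c\}$ but $q;p=\{p,q\}$, because no triple of $T_A$ begins with $q,p$. So $\mathfrak A$ is not commutative.

**Step 3 (the products needed).** *This step records the part of the table on which the contradiction rests.* In $T_A$, the triples whose first two entries have types among those of $p,q,r$ are the first and the fourth triple of each row. In $T_B$ there are also their swaps. In all of them the first two entries are both in $\{p,q,r\}$, with third entry $c$, or both in $\{p^\smile,q^\smile,r^\smile\}$, with third entry $c^\smile$. Hence by (2), in both algebras,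
$$p;q=\{p,q,c\},\quad q;r=\{q,r,c\},\quad r;p=\{r,p,c\},\quad p^\smile;r^\smile=(r;p)^\smile=\{p^\smile,r^\smile,c^\smile\},$$
and $u^\smile;v=\{u^\smile,v\}$, $u;v^\smile=\{u,v^\smile\}$ for distinct $u,v\in\{p,q,r\}$.

**Step 4 (an inequality true for relations).** *This step writes the five-point argument of Section 6 as one inequality, using only $\cdot,;,{}^\smile$.* For arbitrary binary relations $p,q,r$,
$$(p;q)\cdot(q;r)\cdot(r;p)\ \le\ p;\Big[(p^\smile;q\cdot q;r^\smile)\cdot\big((p^\smile;r\cdot q;p^\smile);(r^\smile;q\cdot p;r^\smile)\big)\Big];r,\tag{3}$$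
where $;$ binds more tightly than $\cdot$. Let $(x,z)$ be in the left side, and choose $y_1,y_2,y_3$ with $x\,p\,y_1\,q\,z$, $x\,q\,y_2\,r\,z$, $x\,r\,y_3\,p\,z$. Going through $x$ and through $z$,
$$(y_1,y_2)\in p^\smile;q\cdot q;r^\smile,\qquad(y_1,y_3)\in p^\smile;r\cdot q;p^\smile,\qquad(y_3,y_2)\in r^\smile;q\cdot p;r^\smile .$$
The last two show that $(y_1,y_2)$ is also in the composition inside the bracket. So $(y_1,y_2)$ is in the bracket, and with $x\,p\,y_1$ and $y_2\,r\,z$ the pair $(x,z)$ is in the right side.

**Step 5 (the inequality fails in $\mathfrak A$ and $\mathfrak B$).** *This step evaluates both sides of (3) at the atoms $p,q,r$.* The left side is $\{p,q,c\}\cap\{q,r,c\}\cap\{r,p,c\}=c\neq0$. On the right, by the intersections computed in Section 6, which use only the mixed products of Step 3,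
$$p^\smile;q\cdot q;r^\smile=q,\qquad p^\smile;r\cdot q;p^\smile=p^\smile,\qquad r^\smile;q\cdot p;r^\smile=r^\smile .$$
So the bracket is $q\cdot(p^\smile;r^\smile)=\{q\}\cap\{p^\smile,r^\smile,c^\smile\}=0$, and the right side is $p;0;r=0$.

**Step 6 (no injective map).** *This step turns the failure of (3) into the conclusion, without assuming that $0$ is sent to the empty relation.* Let $h$ map $\mathfrak A$ or $\mathfrak B$ into binary relations on a set and preserve $\cdot,;,{}^\smile$. Apply (3) to the relations $h(p),h(q),h(r)$. Since $h$ preserves all operations occurring in (3), the left side is $h(c)$ and the right side is $h(0)$, so $h(c)\subseteq h(0)$. Also $h(0)=h(0\cdot c)=h(0)\cap h(c)\subseteq h(c)$. So $h(c)=h(0)$ with $c\ne0$, and $h$ is not injective. An isomorphism onto a proper relation algebra is injective and preserves $;$ and ${}^\smile$; it also preserves $\cdot$, since meet is expressed by join and complement and relative complements in $E$ give intersection. So neither algebra is representable. This proves Theorem 1. $\blacksquare$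

## 9. Three types: a linear order and a cut

We complete the proof of Theorem 2. By Step 2 of Section 5 only one case is left: $u;u^\smile=1$ for all $u\in D$, exactly three types, and $T\ne\emptyset$. (With fewer than three types $T=\emptyset$.)

**Step 1 (comparing orbits in $T$).** *This step gives a way to say how two orbits in $T$ differ.* By (1), each orbit in $T$ contains exactly one triple for each of the six orderings of the three types. Interchanging the two atoms of one type in all triples commutes with $f$ and $g$. So take two orbits in $T$ and, for some ordering of the types, their triples in this ordering. The set $J$ of types at which these triples have different entries does not depend on the ordering. We say that the orbits *differ on* $J$.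

**Step 2 ($|J|=2$ is impossible).** *This step uses associativity on two triangles.* Order the types so that the one not in $J$ comes last. Then $(r,s,e),(r^\smile,s^\smile,e)\in T$ for some $r,s,e$. By (c), $(r^\smile;r^\smile)\cap(s;s)\neq\emptyset$. But this is $\{r^\smile\}\cap\{s\}=\emptyset$, since $r$ and $s$ have different types.

**Step 3 ($|J|=1$ is impossible).** *This step reduces to Step 2.* Order the types so that the one in $J$ comes last. Then $(r,s,e),(r,s,e^\smile)\in T$. By (1), the second gives $(s^\smile,r^\smile,e)\in T$. By (c), applied to $e\in r;s$ and $e\in s^\smile;r^\smile$, there is $h\in(r^\smile;s^\smile)\cap(s;r)$. By Lemma 2, $r^\smile;s^\smile\subseteq\{r^\smile,s^\smile,e,e^\smile\}$ and $s;r\subseteq\{s,r,e,e^\smile\}$. The atoms $r,r^\smile,s,s^\smile$ are distinct, so $h\in\{e,e^\smile\}$. Then $(r^\smile,s^\smile,h)\in T$, and $(r,s,h)\in T$ as well. These differ on exactly two types, contradicting Step 2.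

**Step 4 (no cyclic triangles).** *This step finds a linear order inside any network.* Let $e=\lambda(x,z)$ with $(u,v,e)\in T$ be a demand from $T$, and put $O=\{u,v,e\}$. It contains exactly one atom of each type. We claim that there are no $y_1,y_2,y_3\in V$ with $\lambda(y_1,y_2),\lambda(y_2,y_3),\lambda(y_3,y_1)\in O$.

If two of these labels are equal, rotate the names so that $\lambda(y_1,y_2)=\lambda(y_2,y_3)=o$. Then $\lambda(y_1,y_3)\in o;o=o$, so $\lambda(y_3,y_1)=o^\smile\notin O$, a contradiction. If all three are distinct, rotate so that $\lambda(y_3,y_1)=e$. Then $\lambda(y_1,y_3)=e^\smile$, and the two other labels are $u,v$ in some order, so $(u,v,e^\smile)\in T$ or $(v,u,e^\smile)\in T$. The first differs from $(u,v,e)$ on one type, against Step 3. The orbit of the second contains $(u^\smile,v^\smile,e)$ by (1), which differs from $(u,v,e)$ on two types, against Step 2. This proves the claim.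

For distinct $y,y'\in V$ exactly one of $\lambda(y,y')$ and $\lambda(y',y)=\lambda(y,y')^\smile$ is in $O$. Define $y<y'$ iff $\lambda(y,y')\in O$. If $y<y'<y''$, then $y\ne y''$, and $y''<y$ is impossible by the claim, so $y<y''$. Thus $<$ is a strict linear order on $V$, and $x<z$ because $e\in O$.

**Step 5 (inserting $w$ at the cut above $x$).** *This step meets the demand.* Put
$$\lambda(y,w)=u\ \ (y\le x),\qquad\lambda(w,y)=v\ \ (y>x).$$
Then $\lambda(x,w)=u$ and $\lambda(w,z)=v$. Check the triangles.

* $y,y'\le x$: $\lambda(y,y')\in u;u^\smile=1$.
* $y,y'>x$: $\lambda(y,y')\in v^\smile;v=1$.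
* $y\le x<y'$: then $y<y'$, so $\lambda(y,y')\in O=\{u,v,e\}\subseteq u;v$.

Together with Step 1 of Section 5, (E) holds, and $\mathfrak A$ is representable by Lemma 3. This proves Theorem 2. $\blacksquare$

## 10. Two types without the hypothesis $u;u^\smile=1$

We prove Theorem 3. Zero types and one type were done in Section 3. Let the types be $\{a,a^\smile\}\ne\{b,b^\smile\}$. Any triple in $D^3$ then has two entries of the same type, so by Lemma 2, part 1, all cycles in $D^3$ lie in $N$. Hence
$$u;v\subseteq\{u,v\}\quad\text{for } u,v\in D,\ v\ne u^\smile.\tag{4}$$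

**Step 1 (four bits describe the table).** *This step lists the possible algebras.* Let
$$P:\ b\in a;a^\smile,\qquad Q:\ b\in a^\smile;a,\qquad R:\ a\in b;b^\smile,\qquad S:\ a\in b^\smile;b .$$
The orbit of $(a,a^\smile,b)$ is $(a,a^\smile,b)$, $(a^\smile,b,a^\smile)$, $(b,a,a)$, $(a,a^\smile,b^\smile)$, $(a^\smile,b^\smile,a^\smile)$, $(b^\smile,a,a)$. This gives the first equivalence below. Exchanging $a$ with $a^\smile$ gives the second, and exchanging the letters $a,b$ in these two orbits gives the others:
$$P\iff a\in b;a\iff a\in b^\smile;a,\qquad Q\iff a\in a;b\iff a\in a;b^\smile,$$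
$$R\iff b\in a;b\iff b^\smile\in b^\smile;a,\qquad S\iff b\in b;a\iff b^\smile\in a;b^\smile .$$
By (v) the products $a;b$, $b;a$, $a;b^\smile$, $b^\smile;a$ are non-zero, so by (4) we have respectively $Q\vee R$, $P\vee S$, $Q\vee S$, $P\vee R$. Together, $(Q\vee RS)\wedge(P\vee RS)$, that is, $PQ\vee RS$. Exchanging $a$ and $b$ exchanges $P$ with $R$ and $Q$ with $S$, so we may assume $P$ and $Q$. Exchanging $b$ and $b^\smile$ keeps $P$ and $Q$, because $a;a^\smile$ and $a^\smile;a$ are equal to their own converses, and it exchanges $R$ and $S$. So there are three cases: neither $R$ nor $S$; both; $R$ but not $S$. As in Section 3, the orbit of $(u,u,u)$ gives $u,u^\smile\in u;u^\smile$ for every $u\in D$, and $1'\in u;u^\smile$ by (v).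

**Step 2 (neither $R$ nor $S$).** *Here the algebra is a lexicographic product.* By Step 1, $a;b=b;a=a;b^\smile=b^\smile;a=a$, $a;a^\smile=a^\smile;a=1$ and $b;b^\smile=b^\smile;b=1'+b+b^\smile$. Represent it on $\mathbb Q\times\mathbb Q$ by
$$x\,a\,y\iff x_1<y_1,\qquad x\,b\,y\iff x_1=y_1,\ x_2<y_2 .$$
Together with equality and the converses, these partition all pairs. Density of $\mathbb Q$ gives $a|a=a$ and $b|b=b$. Any two points have a common $a$-successor and a common $a$-predecessor, so $a|a^\smile$ and $a^\smile|a$ are everything. Two points have a common $b$-successor iff they have the same first coordinate, and likewise a common $b$-predecessor, so $b|b^\smile=b^\smile|b=1'+b+b^\smile$. Finally, $x\,a\,w$ followed or preceded by a $b$- or $b^\smile$-step, which changes only the second coordinate, gives exactly the pairs with $x_1<y_1$; so $a|b=b|a=a|b^\smile=b^\smile|a=a$. All other products of diversity atoms are converses of these.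

**Step 3 (both $R$ and $S$).** *Here Theorem 2 applies.* All of $a;a^\smile$, $a^\smile;a$, $b;b^\smile$, $b^\smile;b$ are $1$ and there are only two types.

**Step 4 ($R$ but not $S$: the table).** *This step fixes the products for the last case.* By Step 1,
$$a;a^\smile=a^\smile;a=b;b^\smile=1,\quad b^\smile;b=1'+b+b^\smile,\quad b;a=a,\quad b;a^\smile=(a;b^\smile)^\smile=a^\smile,$$
$$a;b=a+b,\qquad a^\smile;b=(b^\smile;a)^\smile=(a+b^\smile)^\smile=a^\smile+b .$$
So three of the four products $d;d^\smile$ equal $1$, and
$$b,b^\smile\in d;d^\smile\quad\text{for every } d\in D.\tag{5}$$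

**Step 5 ($R$ but not $S$: meeting demands).** *This step verifies (E); Lemma 3 then finishes the proof.* Let $e=\lambda(x,z)\in u;v$. By (4) we have $v=u^\smile$, or $e=u$, or $e=v$.

*Case 1: $v=u^\smile$, $u\ne b^\smile$.* Put $\lambda(y,w)=u$ for all $y\in V$. This is consistent since $u;u^\smile=1$.

*Case 2: $u=b^\smile$, $v=b$.* Then $e\in\{1',b,b^\smile\}$. We want $\lambda(w,x)=b$ and $\lambda(w,z)=b$, which is symmetric in $x,z$, so we may assume $e\in\{1',b\}$. Let $w$ be a copy of $x$ with $\lambda(w,x)=b$. If $e=1'$, then $z=x$; if $e=b$, then $\lambda(w,z)=\lambda(x,z)=b$. So the demand is met. For $y\ne x$ and $d=\lambda(x,y)$, the triangle $w,y,x$ needs $b\in d;d^\smile$, which is (5). The other triangles are copies.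

*Case 3: $v\ne u^\smile$, $e=u$, $v\in\{b,b^\smile\}$.* Let $w$ be a copy of $z$ with $\lambda(w,z)=v$. Then $\lambda(x,w)=\lambda(x,z)=u$. For $y\ne z$ and $d=\lambda(z,y)$ we need $v\in d;d^\smile$, which is (5). The other triangles are copies.

*Case 4: $v\ne u^\smile$, $e=u$, $v\in\{a,a^\smile\}$.* A plain copy of $z$ fails at those $y$ with $\lambda(z,y)=b^\smile$, because $v\notin b^\smile;b$. So we correct it there. Put $\lambda(w,z)=v$ and, for $y\neq z$,
$$\lambda(w,y)=\lambda(z,y)\ \text{ if }\lambda(z,y)\ne b^\smile,\qquad\lambda(w,y)=v\ \text{ if }\lambda(z,y)=b^\smile .$$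
From $u\in u;v$ and $f$ we get $v\in u^\smile;u$. As $v\notin b^\smile;b$, this shows $u\ne b$. So $\lambda(z,x)=u^\smile\ne b^\smile$, hence $\lambda(w,x)=u^\smile$ and $\lambda(x,w)=u$. Check the triangles, with $y,y'\neq z$.

* $w,z,y$ with $d=\lambda(z,y)\ne b^\smile$: we need $v\in d;d^\smile$, and $d;d^\smile=1$ for $d\in\{a,a^\smile,b\}$.
* $w,z,y$ with $\lambda(z,y)=b^\smile$: then $\lambda(w,y)=v$, and $\lambda(z,y)\in v^\smile;v=1$.
* $w,y,y'$ with neither $\lambda(z,y)$ nor $\lambda(z,y')$ equal to $b^\smile$: a copy of $z,y,y'$.
* $w,y,y'$ with both equal to $b^\smile$: $\lambda(y,y')\in v^\smile;v=1$.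
* $w,y,y'$ with $\lambda(z,y)=b^\smile$ and $h=\lambda(z,y')\in\{a,a^\smile,b\}$: here $\lambda(y,y')\in\lambda(y,z);\lambda(z,y')=b;h=h$ by Step 4 and $b;b=b$. So $\lambda(y,y')=h$, and we need $\lambda(w,y')=h\in v;h$. For $v=a$: $a\in a;a$, $a^\smile\in a;a^\smile=1$, $b\in a;b$. For $v=a^\smile$: $a\in a^\smile;a=1$, $a^\smile\in a^\smile;a^\smile$, $b\in a^\smile;b$.

*Case 5: $v\ne u^\smile$, $e=v$.* The demand is equivalent to $\lambda(z,x)=v^\smile\in v^\smile;u^\smile$. With $u'=v^\smile$ and $v'=u^\smile$ it has $\lambda(z,x)=u'$ and $v'\ne u'^\smile$, so Case 3 or Case 4 provides $w$ with $\lambda(z,w)=v^\smile$ and $\lambda(w,x)=u^\smile$, that is, $\lambda(x,w)=u$ and $\lambda(w,z)=v$.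

So (E) holds, and Theorem 3 follows from Lemma 3. $\blacksquare$
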